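# Endomorphism modules of finite injective dimension

## Theorem A and its extension to module-finite algebras

Throughout, $(R,\mathfrak m,k)$ is a commutative Noetherian local ring. An *$R$-algebra* is an associative unital ring $A$ together with a ring map from $R$ to the center of $A$; it may be noncommutative. It is *module-finite* if it is finitely generated as an $R$-module.

**Theorem A.** If there is a finitely generated $R$-module $M\neq 0$ with $\operatorname{injdim}_R\operatorname{Hom}_R(M,M)<\infty$, then $R$ is Gorenstein. Conversely, if $R$ is Gorenstein, then $M=R$ is such a module.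

The question that Theorem A answers comes from Dipankar Ghosh and Ryo Takahashi, "Auslander-Reiten conjecture and finite injective dimension of Hom", arXiv:2109.00692 (2021). A ring is Gorenstein when $\operatorname{injdim}_R R<\infty$. So we are told that some module of the form $\operatorname{Hom}_R(M,M)$ has finite injective dimension, and we must transfer this to $R$. We know nothing about $M$, and $R$ need not occur inside $\operatorname{Hom}_R(M,M)$ as a direct summand.

The only special thing about $\operatorname{Hom}_R(M,M)$ among $R$-modules is that it is a ring. The proof uses just this, and it gives a more general statement. For $R$-modules $C$ and $X$, write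
$$\theta_X^C:\ C\otimes_R\operatorname{Hom}_R(C,X)\longrightarrow X,\qquad c\otimes f\longmapsto f(c). \tag{1}$$

**Theorem B.** Let $A\neq 0$ be a module-finite $R$-algebra.

1. If $C$ is a finitely generated faithful $R$-module such that $\theta_A^C$ is an isomorphism, then $C\cong R$.
2. If $\operatorname{injdim}_R A<\infty$, then $R$ is Gorenstein.

Examples of module-finite algebras are the matrix ring $M_n(R)$, a quotient $R/I$, and $\operatorname{Hom}_R(M,M)$ for $M$ finitely generated. With $A=\operatorname{Hom}_R(M,M)$, part 2 contains Theorem A. We prove Theorem A first, where the modules are easy to see, and then Theorem B.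

## Injective dimension, type, canonical modules, evaluation

We use the following published facts. The reference [BH] is Bruns–Herzog, *Cohen–Macaulay Rings*.

**(F1)** If $R$ has a nonzero finitely generated module of finite injective dimension, then $R$ is Cohen–Macaulay. This is Bass's conjecture (Peskine–Szpiro, Hochster, P. Roberts; [BH, §9.6]).

**(F2)** If $X\neq0$ is finitely generated with $\operatorname{injdim}_RX<\infty$, then $\operatorname{injdim}_RX=\operatorname{depth}R$ [BH, 3.1.17]. For every finitely generated $X$, $\operatorname{injdim}_RX=\sup\{i:\operatorname{Ext}^i_R(k,X)\neq0\}$ [BH, 3.1.14].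

The second formula has two consequences. Since $\operatorname{Ext}^i_R(k,-)$ is additive, a direct summand of a finitely generated module of finite injective dimension has finite injective dimension. Also, $\hat R$ is faithfully flat over $R$ and $\operatorname{Ext}^i_R(k,X)\otimes_R\hat R\cong\operatorname{Ext}^i_{\hat R}(k,\hat X)$, so $\operatorname{injdim}_RX=\operatorname{injdim}_{\hat R}\hat X$. In particular $R$ is Gorenstein if and only if $\hat R$ is.

**(F3)** A complete Cohen–Macaulay local ring has a canonical module $\omega$. It is finitely generated and maximal Cohen–Macaulay (that is, $\operatorname{depth}\omega=\dim R$), with $\operatorname{injdim}_R\omega<\infty$. The homothety map $R\to\operatorname{Hom}_R(\omega,\omega)$ is an isomorphism, and $\operatorname{Ext}^i_R(\omega,\omega)=0$ for $i>0$. Moreover the minimal number of generators $\mu(\omega)$ is the type of $R$ [BH, §3.3].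

Recall that the *type* of a Cohen–Macaulay ring $R$ of depth $d$ is $\dim_k\operatorname{Ext}^d_R(k,R)$. The module $\omega$ is faithful: if $a\omega=0$, then $a$ goes to $0$ in $\operatorname{Hom}_R(\omega,\omega)\cong R$, so $a=0$.

When $R$ is Artinian, $\omega$ is the injective hull $E=E_R(k)$, and the type is $\dim_k\operatorname{soc}R$. Here is the ring we shall use for experiments.

**Example 1.** Let $R=k[x,y]/(x,y)^2$, of length $3$. Its socle is $\mathfrak m$, of dimension $2$, so the type is $2$. By Matlis duality $E$ has length $3$ and $\mu(E)=\dim_k\operatorname{soc}R=2$. Since $\mu(E)\ne 1$, $E\not\cong R$, and $R$ is not Gorenstein.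

The map $\theta^C_X$ of (1) is natural and additive in $X$. For $C=R$ it is the usual isomorphism $R\otimes_R X\cong X$. For $R$ Artinian and $C=X=E$ we have $\operatorname{Hom}_R(E,E)=R$, and $\theta^E_E$ is the isomorphism $E\otimes_RR\cong E$. It is not an isomorphism in general: in Example 1, $\operatorname{Hom}_R(E,k)\cong k^2$, so $\theta^E_k$ goes from $E\otimes_R k^2\cong (E/\mathfrak mE)^2\cong k^4$ to $k$.

Finally, $J(A)$ is the Jacobson radical of a ring $A$, that is, the set of $a\in A$ such that $1-xa$ is left invertible for all $x\in A$. We call $A$ *local* if $A/J(A)$ is a division ring. The matrix ring $M_2(k)$ is not local, since its radical is $0$. The ring $k[t]/(t^2)$ is local.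

## Modules with a free summand, the residue field, cyclic modules

If $M$ has a nonzero free direct summand, then $R=\operatorname{Hom}_R(R,R)$ is a direct summand of $\operatorname{Hom}_R(M,M)$, so $\operatorname{injdim}_R R<\infty$ at once. If $M=\omega$, then $\operatorname{Hom}_R(M,M)\cong R$ and again there is nothing to do.

If $M=k$, then $\operatorname{Hom}_R(k,k)=k$. Let $F_\bullet$ be a minimal free resolution of $k$. The differentials of $\operatorname{Hom}_R(F_\bullet,k)$ vanish, so $\dim_k\operatorname{Ext}^i_R(k,k)=\operatorname{rank}F_i$. Finite injective dimension of $k$ therefore gives $F_i=0$ for $i\gg0$, so $k$ has finite projective dimension. Hence $R$ is regular, and regular rings are Gorenstein.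

Now let $R$ be Artinian and $M=R/I\neq0$ cyclic. Then $\operatorname{Hom}_R(M,M)=R/I$. By (F2) it is injective, since $\operatorname{depth}R=0$. A finitely generated injective module over an Artinian local ring is $E^n$ for some $n$. So $R/I\cong E^n$ with $n\ge1$, and counting generators gives $1=n\cdot\mu(E)$. Hence $\mu(E)=1$ and $E\cong R/I'$ for some ideal $I'$. As $E$ and $R$ have the same length, $E\cong R$, and $R$ is Gorenstein.

The cyclic case suggests a plan: count generators and show that $\mu(\omega)=1$.

## Counting generators over $R$, and a module that survives the count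

Stay with $R$ Artinian, of type $r=\mu(E)$, and let $M$ be arbitrary. Put $A=\operatorname{Hom}_R(M,M)$. If $A$ is injective, then $A\cong E^n$, which gives
$$\mu_R(A)=n\,r,\qquad \operatorname{length}_R(A)=n\cdot\operatorname{length}(R). \tag{2}$$
For cyclic $M$ the left side of the first equation is $1$ and we win. For general $M$ there is no reason why $\mu_R(A)$ should be prime to $r$. The next example shows that both equations in (2) can hold with $r=2$.

**Example 2.** Let $R=k[x,y]/(x,y)^2$ and let $M$ have $k$-basis $e_1,e_2,f_1,f_2$, with
$$xe_1=f_1,\quad xe_2=f_2,\quad ye_1=0,\quad ye_2=f_1,\quad xf_i=yf_i=0.$$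
Let $N=\begin{pmatrix}0&1\\0&0\end{pmatrix}$, so that in these bases $x$ acts from the span of the $e$'s to the span of the $f$'s by the identity matrix and $y$ acts by $N$. An endomorphism $\varphi$ sends the vector of the $e_j$ to $\alpha$ times the $e$'s plus $h$ times the $f$'s, with $\alpha,h\in M_2(k)$. Compatibility with $x$ forces $\varphi$ to act on the $f$'s by $\alpha$. Compatibility with $y$ then says $\alpha N=N\alpha$, that is, $\alpha=a+bN$ with $a,b\in k$. The matrix $h$ is arbitrary. So
$$A=\operatorname{Hom}_R(M,M)=\{(\alpha,h):\ \alpha\in k[N],\ h\in M_2(k)\},\qquad (\alpha,h)(\alpha',h')=(\alpha\alpha',\ \alpha h'+h\alpha'),$$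
of length $2+4=6$. The $R$-action is $x(\alpha,h)=(0,\alpha)$ and $y(\alpha,h)=(0,N\alpha)$. So $\mathfrak mA=\{(0,\beta):\beta\in k[N]\}$ has dimension $2$, and $\mu_R(A)=4$.

These are exactly the numbers of $E^2$: length $6=2\cdot3$ and $\mu=4=2\cdot 2$. So (2) gives no contradiction. (The two modules are in fact not isomorphic: $x(\alpha,h)=0$ forces $\alpha=0$, so $\operatorname{soc}A=\{(0,h)\}$ has dimension $4$, while $\operatorname{soc}E^2$ has dimension $2$.)

Counting over $R$ fails because it forgets that $A$ is a ring. In Example 2 the map $(a+bN,h)\mapsto a$ is a ring map $A\to k$ whose kernel is a nilpotent ideal. So $A$ is local and $A/J(A)=k$ has length $1$ as an $A$-module. Can we count over $A$ instead?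

Suppose that $A\cong E^n$ over an Artinian $R$. Then $\theta^E_A:E\otimes_R\operatorname{Hom}_R(E,A)\to A$ is an isomorphism, because $\theta^E_E$ is one and $\theta^E$ is additive. This isomorphism is canonical, and so it sees the ring structure: $A$ acts on $P=\operatorname{Hom}_R(E,A)$ by $(af)(c)=a\,f(c)$, and $\theta^E_A$ is $A$-linear. The chosen isomorphism $A\cong E^n$ had no such property. Reducing modulo $J(A)$ turns $E$ into $\mu(E)=r$ copies of $k$, so that $A/J(A)\cong(P/J(A)P)^{\oplus r}$. If $A$ is local, the left side has length $1$, and $r=1$. Applied to Example 2, the count reads $1=2\cdot\operatorname{length}(P/J(A)P)$, which is absurd. So the $A$-count rules out the case that the $R$-counts did not.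

One caution. For $M=\mathfrak m\cong k^2$ over the same ring, $A=M_2(k)$ and $A/J(A)=A$ is a sum of two copies of the simple module $k^2$. The type is $2$, so $A/J(A)\cong (P/J(A)P)^{2}$ would be no contradiction. We must pass to a local ring first, that is, to an indecomposable summand of $M$.

Three things remain for a general $R$: replace $E$ by $\omega$ and show that $\theta^\omega_A$ is an isomorphism (Lemma 1); show that the endomorphism ring of an indecomposable module is local when $R$ is complete (Lemma 2); and carry out the count (Lemma 3).

## The evaluation map $\omega\otimes_R\operatorname{Hom}_R(\omega,X)\to X$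

**Lemma 1** (essentially Sharp). Let $R$ be Cohen–Macaulay with canonical module $\omega$, and let $X$ be finitely generated with $\operatorname{injdim}_RX<\infty$. Then $\theta^\omega_X$ is an isomorphism.

*Proof.* We may assume $X\neq0$. The plan is to prove the claim for injective modules and to descend along a finite injective resolution of $X$. Let $d=\operatorname{depth}R=\dim R$.

**Step 1: $\operatorname{Ext}^i_R(\omega,X)=0$ for $i>0$.** This step makes $\operatorname{Hom}_R(\omega,-)$ exact on an injective resolution of $X$. We show more: for every finitely generated $N\neq0$,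
$$\operatorname{Ext}^i_R(N,X)=0\quad\text{for all } i>d-\operatorname{depth}N. \tag{3}$$
We use induction on $\operatorname{depth}N$. If $\operatorname{depth}N=0$, then (3) holds because $\operatorname{injdim}_RX=d$ by (F2). If $\operatorname{depth}N>0$, choose an $N$-regular $x\in\mathfrak m$. Then $N/xN\ne0$ has depth $\operatorname{depth}N-1$. The sequence $0\to N\xrightarrow{x}N\to N/xN\to0$ gives the exact sequence
$$\operatorname{Ext}^i_R(N,X)\xrightarrow{\ x\ }\operatorname{Ext}^i_R(N,X)\to\operatorname{Ext}^{i+1}_R(N/xN,X).$$
If $i>d-\operatorname{depth}N$, then $i+1>d-\operatorname{depth}(N/xN)$, so the last term is $0$ by induction. Thus $x$ acts surjectively on the finitely generated module $\operatorname{Ext}^i_R(N,X)$, which is $0$ by Nakayama's lemma. This proves (3). For $N=\omega$, of depth $d$, it is the claim.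

**Step 2: for $E$ injective, $\theta^\omega_E$ is an isomorphism and $\operatorname{Tor}_i^R(\omega,\operatorname{Hom}_R(\omega,E))=0$ for $i>0$.** This is the case of injective modules. For $R$-modules $Y,Z$ consider the natural map
$$\Phi_Y:\ Y\otimes_R\operatorname{Hom}_R(Z,E)\to\operatorname{Hom}_R(\operatorname{Hom}_R(Y,Z),E),\qquad c\otimes f\mapsto[\,g\mapsto f(g(c))\,].$$
It is an isomorphism for $Y=R$, hence for every finitely generated free $Y$. Let $F_\bullet$ be a resolution of $\omega$ by finitely generated free modules, and take $Z=\omega$. Then $\Phi$ is an isomorphism of complexes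
$$F_\bullet\otimes_R\operatorname{Hom}_R(\omega,E)\cong\operatorname{Hom}_R(\operatorname{Hom}_R(F_\bullet,\omega),E).$$
As $\operatorname{Hom}_R(-,E)$ is exact, it commutes with taking homology, so
$$\operatorname{Tor}_i^R(\omega,\operatorname{Hom}_R(\omega,E))\cong\operatorname{Hom}_R(\operatorname{Ext}^i_R(\omega,\omega),E)\quad\text{for } i\ge0.$$
For $i>0$ the right side is $0$ by (F3). For $i=0$ the isomorphism is $\Phi_\omega$. Compose it with
$$\operatorname{Hom}_R(\operatorname{Hom}_R(\omega,\omega),E)\cong\operatorname{Hom}_R(R,E)\cong E.$$
Since $R\cong\operatorname{Hom}_R(\omega,\omega)$ sends $1$ to $\mathrm{id}$, this last isomorphism is evaluation at $g=\mathrm{id}$. The composite sends $c\otimes f$ to $f(\mathrm{id}(c))=f(c)$, so it is $\theta^\omega_E$.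

**Step 3: descent to $X$.** Let $0\to X\to E^0\to\cdots\to E^n\to0$ be a finite injective resolution, and put $H^j=\operatorname{Hom}_R(\omega,E^j)$. The cohomology of $H^\bullet$ is $\operatorname{Ext}^\bullet_R(\omega,X)$. So by Step 1 the sequence
$$0\to\operatorname{Hom}_R(\omega,X)\to H^0\to H^1\to\cdots\to H^n\to0$$
is exact. We claim that it stays exact after applying $\omega\otimes_R-$. Let $Z^j=\ker(H^j\to H^{j+1})$. So $Z^0=\operatorname{Hom}_R(\omega,X)$, $Z^n=H^n$, and there are short exact sequences
$$0\to Z^j\to H^j\to Z^{j+1}\to0\qquad(0\le j<n).$$
We show $\operatorname{Tor}_i^R(\omega,Z^j)=0$ for $i>0$ by descending induction on $j$. For $j=n$ this is Step 2. For $j<n$ use the exact sequence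
$$\operatorname{Tor}^R_{i+1}(\omega,Z^{j+1})\to\operatorname{Tor}^R_i(\omega,Z^j)\to\operatorname{Tor}^R_i(\omega,H^j),$$
whose outer terms vanish by induction and by Step 2. Since $\operatorname{Tor}_1^R(\omega,Z^{j+1})=0$, the short exact sequences stay exact after tensoring with $\omega$, and splicing them proves the claim.

Hence, with the convention $E^1=H^1=0$ if $n=0$, there is a commutative diagram with exact rows
$$\begin{array}{ccccccc}
0\to&\omega\otimes_R\operatorname{Hom}_R(\omega,X)&\to&\omega\otimes_RH^0&\to&\omega\otimes_RH^1\\
&\downarrow&&\downarrow&&\downarrow\\
0\to&X&\to&E^0&\to&E^1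
\end{array}$$
whose vertical maps are $\theta^\omega_X$, $\theta^\omega_{E^0}$, $\theta^\omega_{E^1}$. The last two are isomorphisms by Step 2, so the first is an isomorphism of kernels. $\square$

## Trivial idempotents make a module-finite algebra local over a complete ring

**Lemma 2.** Let $B\neq0$ be a module-finite $R$-algebra. Then $\mathfrak mB\subseteq J(B)$. If $R$ is complete and $B$ has no idempotents other than $0,1$, then $B$ is local.

Completeness matters here. The ring $B=\mathbb Z_{(5)}[i]$ is a domain, so its only idempotents are $0,1$. It is module-finite over $\mathbb Z_{(5)}$. But $i^2=-1$ and $t^2+1\equiv(t-2)(t-3)$ modulo $5$, so $B/5B\cong\mathbb F_5\times\mathbb F_5$, and $B$ is not local.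

*Proof.* **Step 1: $\mathfrak mB\subseteq J(B)$.** This allows us to work modulo $\mathfrak m$. Note that $\mathfrak mB$ is a two-sided ideal, because the image of $R$ is central. Let $a\in\mathfrak mB$. Each $b\in B$ is $b(1-a)+ba$ with $ba\in\mathfrak mB$, so $B=B(1-a)+\mathfrak mB$. Here $B(1-a)$ is an $R$-submodule of the finitely generated $R$-module $B$, so Nakayama's lemma gives $B(1-a)=B$, and $1-a$ is left invertible. If $a\in\mathfrak mB$ and $x\in B$, then $xa\in\mathfrak mB$, so $1-xa$ is left invertible. Hence $a\in J(B)$.

**Step 2: if $R$ is complete, idempotents of $B/\mathfrak mB$ lift to $B$.** This transfers the hypothesis on $B$ to $B/\mathfrak mB$. As $B$ is finitely generated over the complete ring $R$, $B=\varprojlim B/\mathfrak m^nB$. The kernel of $B/\mathfrak m^{n+1}B\to B/\mathfrak m^nB$ has square $0$ for $n\ge1$, since $2n\ge n+1$. It is enough to lift an idempotent along a surjection whose kernel $I$ satisfies $I^2=0$.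

Let $x$ be any lift of the idempotent, and let $y=x^2-x\in I$, so $y^2=0$. Everything below is a polynomial in $x$ and commutes. Put $e'=x+(1-2x)y=3x^2-2x^3$. It has the same image as $x$, and
$$e'^2-e'=x^2+2x(1-2x)y-x-(1-2x)y=y-(1-2x)^2y=(4x-4x^2)y=-4y^2=0.$$
Starting with an idempotent of $B/\mathfrak mB$, we get compatible idempotents $e_n\in B/\mathfrak m^nB$ for all $n$, hence $e\in B$ with $e^2-e\in\bigcap_n\mathfrak m^nB=0$. By hypothesis $e\in\{0,1\}$. So $B/\mathfrak mB$ has only the idempotents $0$ and $1$.

**Step 3: a nonzero finite-dimensional $k$-algebra $\Lambda$ with only trivial idempotents is local.** We apply this to $\Lambda=B/\mathfrak mB$, which is nonzero by Nakayama. For $a\in\Lambda$ let $\rho_a(x)=xa$, a map of left $\Lambda$-modules. By Fitting's lemma, $\Lambda=\ker\rho_a^n\oplus\operatorname{im}\rho_a^n$ for $n\gg0$, a sum of left ideals. A decomposition $\Lambda=L\oplus L'$ into left ideals, with $1=e+e'$ accordingly, has $e$ idempotent and $L=\Lambda e$. As $e\in\{0,1\}$, one of $L,L'$ is $0$. So two cases occur.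

If $\operatorname{im}\rho_a^n=0$, then $a^n=\rho_a^n(1)=0$. If $\ker\rho_a^n=0$, then $\rho_a$ is bijective. There is $b$ with $ba=1$, and $\rho_a\rho_b(x)=xba=x$. So $\rho_b=\rho_a^{-1}$, and $\rho_b\rho_a=\mathrm{id}$ gives $ab=1$. Thus every $a\in\Lambda$ is nilpotent or a unit.

Let $a$ be nilpotent and $x\in\Lambda$. If $xa$ were a unit, then $\Lambda a=\Lambda$, so $\rho_a$ would be surjective, hence bijective, which is impossible for $a$ nilpotent as $\Lambda\ne0$. So $xa$ is nilpotent and $1-xa$ is a unit. Hence $a\in J(\Lambda)$. So every element outside $J(\Lambda)$ is a unit, and $\Lambda/J(\Lambda)$ is a division ring; it is nonzero because $1\notin J(\Lambda)$.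

**Step 4: return to $B$.** Since $\mathfrak mB\subseteq J(B)$, we have $B/J(B)=(B/\mathfrak mB)/J(B/\mathfrak mB)$, a division ring by Step 3. $\square$

## Counting over the algebra

The computation used in the count holds for every module over a module-finite algebra, and we shall need that generality for Theorem C.

**A reduction formula.** Let $\Lambda$ be a module-finite $R$-algebra, $J=J(\Lambda)$, $X$ a finitely generated left $\Lambda$-module, and $C$ a finitely generated $R$-module such that $\theta^C_X$ is an isomorphism. Put $P=\operatorname{Hom}_R(C,X)$, a left $\Lambda$-module by $(\lambda f)(c)=\lambda f(c)$. Then, as left $\Lambda$-modules,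
$$X/JX\;\cong\;(P/JP)^{\oplus\mu_R(C)}. \tag{4}$$

To see this, note that $\lambda f$ is again $R$-linear because the image of $R$ in $\Lambda$ is central, and that the $R$-action on $P$ is the one through $\Lambda$. Let $\Lambda$ act on $C\otimes_RP$ by $\lambda(c\otimes f)=c\otimes\lambda f$. Then $\theta^C_X$ is $\Lambda$-linear, since $c\otimes\lambda f\mapsto\lambda f(c)$. So $X\cong C\otimes_RP$ as left $\Lambda$-modules.

The submodule $J(C\otimes_RP)$ is the image of $C\otimes_RJP$. By right exactness of the tensor product,
$$X/JX\cong C\otimes_R(P/JP).$$
If $\Lambda\neq0$, then $\mathfrak m\Lambda\subseteq J$ by Lemma 2, so $\mathfrak m$ kills $P/JP$; if $\Lambda=0$, both sides of (4) are $0$. Hence $C\otimes_R(P/JP)\cong(C/\mathfrak mC)\otimes_k(P/JP)$. A $k$-basis of $C/\mathfrak mC$, which has $\mu_R(C)$ elements, gives (4).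

**Lemma 3.** Let $C$ be a finitely generated $R$-module and $A$ a local module-finite $R$-algebra such that $\theta^C_A$ is an isomorphism. Then $C$ is cyclic.

*Proof.* Apply (4) with $\Lambda=X=A$. With $D=A/J(A)$ and $P=\operatorname{Hom}_R(C,A)$,
$$D\cong(P/JP)^{\oplus\mu_R(C)}$$
as left $A$-modules. Since $D$ is a division ring, it has length $1$ as a left $A$-module. So $\mu_R(C)\cdot\operatorname{length}_A(P/JP)=1$, and $\mu_R(C)=1$. $\square$

## Proof of Theorem A

The converse is clear: if $R$ is Gorenstein, then $\operatorname{Hom}_R(R,R)=R$ has finite injective dimension. Now let $M\neq0$ be finitely generated with $\operatorname{injdim}_R\operatorname{Hom}_R(M,M)<\infty$.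

**Step 1: reduction to $R$ complete and Cohen–Macaulay.** We want a canonical module, and Lemma 2 needs completeness. We have $\operatorname{Hom}_R(M,M)\otimes_R\hat R\cong\operatorname{Hom}_{\hat R}(\hat M,\hat M)$, and $\hat M\ne0$. By (F2) the hypothesis passes to $\hat R$ and the conclusion comes back. So assume $R$ complete. The module $\operatorname{Hom}_R(M,M)$ contains $\mathrm{id}_M\neq0$, so it is nonzero, and $R$ is Cohen–Macaulay by (F1). Let $\omega$ be its canonical module, from (F3).

**Step 2: reduction to an indecomposable module.** This is to obtain a local endomorphism ring. We claim that $M$ has an indecomposable direct summand $N\neq0$. If not, $M=M_1'\oplus M_1$ with both parts nonzero. Then $M_1$ is again a nonzero summand of $M$, so $M_1=M_2'\oplus M_2$ with both parts nonzero, and so on. The chain $M_1'\subset M_1'\oplus M_2'\subset\cdots$ is strictly increasing in a Noetherian module, a contradiction.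

Write $M=N\oplus N'$ and $A=\operatorname{Hom}_R(N,N)$. Then $\operatorname{Hom}_R(M,M)$ is the direct sum of $A$, $\operatorname{Hom}_R(N,N')$, $\operatorname{Hom}_R(N',N)$ and $\operatorname{Hom}_R(N',N')$. So $A$ is a direct summand, and $\operatorname{injdim}_RA<\infty$. The ring $A$ is a nonzero module-finite $R$-algebra. An idempotent $e\in A$ gives $N=eN\oplus(1-e)N$, so $e=0$ or $e=1$. By Lemma 2, $A$ is local.

**Step 3: the canonical module is cyclic.** By Lemma 1, $\theta^\omega_A$ is an isomorphism. By Lemma 3, $\omega$ is cyclic.

**Step 4: conclusion.** A cyclic module is $R/\operatorname{ann}$, and $\omega$ is faithful, so $\omega\cong R$. Hence $\operatorname{injdim}_RR=\operatorname{injdim}_R\omega<\infty$, and $R$ is Gorenstein. $\blacksquare$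

## Corner rings and the proof of Theorem B

For an algebra $A$ that is not given as an endomorphism ring of a module, the role of the indecomposable summand is taken by a corner ring $eAe$.

*Proof of Theorem B (1).* **Step 1: reduction to $R$ complete.** It is enough to show that $C$ is cyclic, since a faithful cyclic module is isomorphic to $R$. Flat base change turns $\theta^C_A$ into $\theta^{\hat C}_{\hat A}$ over $\hat R$, where $\hat A=A\otimes_R\hat R\neq0$ is a module-finite $\hat R$-algebra, and $\mu(C)=\mu(\hat C)$. So, to show that $C$ is cyclic, we may assume $R$ complete. Faithfulness is not used until the end, where it is used over the original ring.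

**Step 2: a local corner.** This step provides the local algebra that Lemma 3 needs. The ring $A$ is left Noetherian, so, by the chain argument in Step 2 of the proof of Theorem A, the left module $A$ has an indecomposable direct summand $L\neq0$. Writing $1=e+e'$ along $A=L\oplus L'$ gives $e=e^2$ and $L=Ae$. Let $B=eAe$, a ring with identity $e\ne0$. It is a module-finite $R$-algebra, being the image of the $R$-linear map $A\to A$, $a\mapsto eae$. If $f\in B$ is idempotent, then $fe=ef=f$ and $Ae=Af\oplus A(e-f)$, so $Af=0$ or $A(e-f)=0$, that is, $f=0$ or $f=e$. By Lemma 2, $B$ is local.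

**Step 3: $\theta^C_B$ is an isomorphism.** The map $A\to B$, $a\mapsto eae$, is $R$-linear and is the identity on $B$, so $B$ is a direct summand of $A$ as an $R$-module. Since $\theta^C$ is natural and additive, $\theta^C_B$ is a direct summand of the isomorphism $\theta^C_A$, hence an isomorphism. By Lemma 3, $C$ is cyclic.

*Proof of Theorem B (2).* By (F2), $\operatorname{injdim}_{\hat R}\hat A<\infty$, and it is enough to show that $\hat R$ is Gorenstein. So assume $R$ complete. By (F1), $R$ is Cohen–Macaulay; let $\omega$ be its canonical module. By Lemma 1, $\theta^\omega_A$ is an isomorphism. As $\omega$ is faithful, part (1) with $C=\omega$ gives $\omega\cong R$, so $\operatorname{injdim}_RR<\infty$. $\square$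

## Bass classes and Gorenstein injective dimension

Theorem B(1) needs only that $\theta^C_A$ is an isomorphism, and this occurs in a wider setting.

**Definition.** A finitely generated $R$-module $C$ is *semidualizing* if the homothety map $R\to\operatorname{Hom}_R(C,C)$ is an isomorphism and $\operatorname{Ext}^i_R(C,C)=0$ for $i>0$. The *Bass class* $\mathcal B_C$ consists of the $R$-modules $X$ such that $\operatorname{Ext}^i_R(C,X)=0$ and $\operatorname{Tor}_i^R(C,\operatorname{Hom}_R(C,X))=0$ for $i>0$, and $\theta^C_X$ is an isomorphism.

For example, $R$ is semidualizing, and $\mathcal B_R$ contains all modules. A canonical module $\omega$ is semidualizing by (F3), and $\omega\in\mathcal B_\omega$ because $\operatorname{Hom}_R(\omega,\omega)\cong R$. A semidualizing module is faithful, by the argument that we gave for $\omega$.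

**Definition.** An $R$-module $G$ is *Gorenstein injective* if there is an exact complex $I$ of injective modules, unbounded in both directions, such that $\operatorname{Hom}_R(E,I)$ is exact for every injective $E$ and $G$ is one of the kernels of $I$. A module has finite *Gorenstein injective dimension* if it has a finite coresolution by Gorenstein injective modules.

For example, over $R=k[x]/(x^2)$ the module $k$ is Gorenstein injective. Take $I=\cdots\xrightarrow{x}R\xrightarrow{x}R\xrightarrow{x}\cdots$, all of whose kernels are $xR\cong k$. Here $R=E(k)$, so every injective module is a direct sum of copies of $R$, and $\operatorname{Hom}_R(E,I)$ is a product of copies of $I$. But $k$ has infinite injective dimension: by (F2) it would otherwise be injective, hence a direct summand of $R\supset xR\cong k$, and $R$ is indecomposable of length $2$.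

**Corollary.**

(a) Let $C$ be a semidualizing $R$-module. If $\operatorname{Hom}_R(M,M)$ lies in the Bass class $\mathcal B_C$ for some finitely generated $M\neq0$, then $C\cong R$.

(b) Let $R$ be Cohen–Macaulay with a canonical module. Then $R$ is Gorenstein if and only if $\operatorname{Hom}_R(M,M)$ has finite Gorenstein injective dimension for some finitely generated $M\neq0$, and if and only if this holds for all such $M$.

*Proof.* (a) Membership in $\mathcal B_C$ includes that $\theta^C_A$ is an isomorphism for the nonzero module-finite algebra $A=\operatorname{Hom}_R(M,M)$, and $C$ is faithful. Apply Theorem B(1).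

(b) Over such $R$, the modules of finite Gorenstein injective dimension are exactly those in $\mathcal B_\omega$ (Enochs–Jenda–Xu 1996; Christensen–Frankild–Holm, J. Algebra 302 (2006), Thm. 4.4). If $\operatorname{Hom}_R(M,M)$ has finite Gorenstein injective dimension for some $M\ne0$, then (a) with $C=\omega$ gives $\omega\cong R$, so $R$ is Gorenstein. Conversely, let $R$ be Gorenstein. Then $\theta^\omega_R$ is an isomorphism by Lemma 1, and Theorem B(1) with $A=R$ gives $\omega\cong R$. So $\mathcal B_\omega=\mathcal B_R$ contains all modules, and the condition holds for all $M$. "All" implies "some" by taking $M=R$. $\square$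

## Multiplicities divisible by the type

The count (4) also gives a divisibility statement when $X$ is not the algebra itself.

**Theorem C.** Let $R$ be Cohen–Macaulay of type $r$ with canonical module $\omega$, $\Lambda$ a module-finite $R$-algebra with $J=J(\Lambda)$, and $X$ a finitely generated left $\Lambda$-module with $\operatorname{injdim}_RX<\infty$. Then every simple $\Lambda$-module occurs in the semisimple module $X/JX$ with multiplicity divisible by $r$. In particular (with $\Lambda=R$) $r\mid\mu_R(X)$, and this holds even when $R$ has no canonical module. The divisor $r$ is optimal, since $\mu_R(\omega)=r$.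

*Proof.* We may assume $\Lambda\neq0$.

**Step 1: $X/JX$ is $r$ copies of one module.** By Lemma 1, $\theta^\omega_X$ is an isomorphism. By (4) with $C=\omega$ and $\mu_R(\omega)=r$, we get $X/JX\cong(P/JP)^{\oplus r}$ as left $\Lambda$-modules, where $P=\operatorname{Hom}_R(\omega,X)$.

**Step 2: $P/JP$ is semisimple of finite length.** This makes multiplicities meaningful. By Lemma 2, $\mathfrak m\Lambda\subseteq J$, so $\Lambda/J$ is the quotient of the finite-dimensional $k$-algebra $\Lambda/\mathfrak m\Lambda$ by its radical, hence a semisimple ring. The module $P$ is finitely generated over $R$, so $P/JP$ is a finite-dimensional $k$-space. So $P/JP$ is semisimple of finite length. The multiplicity of a simple module in $X/JX$ is $r$ times its multiplicity in $P/JP$.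

**Step 3: the case $\Lambda=R$.** Here $X/JX=X/\mathfrak mX\cong k^{\mu_R(X)}$, so $r\mid\mu_R(X)$. If the Cohen–Macaulay ring $R$ has no canonical module, pass to $\hat R$, which has one. The type, $\mu(X)$ and the finiteness of the injective dimension do not change. $\square$

In Example 1 this says that every finitely generated module of finite injective dimension has an even number of minimal generators; indeed by (F2) the nonzero ones are the modules $E^n$, with $\mu(E^n)=2n$.

## What the hypothesis says about $M$

**Proposition D.** Let $M\neq0$ be finitely generated.

1. $\operatorname{injdim}_R\operatorname{Hom}_R(M,M)<\infty$ if and only if $R$ is Gorenstein and $\operatorname{projdim}_R\operatorname{Hom}_R(M,M)<\infty$.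
2. If $\operatorname{depth}R=0$ and $\operatorname{injdim}_R\operatorname{Hom}_R(M,M)<\infty$, then $M$ is free.

*Proof of 1.* In view of Theorem A, we need only the textbook fact that, over a Gorenstein local ring $R$, a finitely generated module $X$ has finite injective dimension if and only if it has finite projective dimension. Here is a proof from what we have. Let $d=\operatorname{depth}R=\dim R$.

If $\operatorname{projdim}_RX<\infty$, then $X$ has a finite resolution by finitely generated free modules, which have finite injective dimension. Breaking it into short exact sequences gives $\operatorname{injdim}_RX<\infty$.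

If $\operatorname{injdim}_RX<\infty$, let $\Omega$ be a $d$-th syzygy of $X$ in a resolution by finitely generated free modules. It has finite injective dimension, by the short exact sequences. If $\Omega=0$, we are done. Otherwise $\operatorname{depth}\Omega=d$ by the depth lemma. Let $0\to\Omega'\to F\to\Omega\to0$ be exact with $F$ finitely generated free. Then $\Omega'$ has finite injective dimension. If $\Omega'\ne0$, then (3), whose proof uses only (F2), gives $\operatorname{Ext}^1_R(\Omega,\Omega')=0$, because $1>d-\operatorname{depth}\Omega=0$; if $\Omega'=0$ this is trivial. So the sequence splits, and $\Omega$ is a direct summand of $F$, hence free. Thus $\operatorname{projdim}_RX\le d$.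

*Proof of 2.* **Step 1: $\operatorname{Hom}_R(M,M)$ is free.** By Theorem A, $R$ is Gorenstein of depth $0$. It is Cohen–Macaulay, so it is Artinian, and by (F2) it is injective over itself. As $R$ is an indecomposable injective module with nonzero socle, $R\cong E(k)$. By (F2) again, $\operatorname{Hom}_R(M,M)$ is injective, so it is isomorphic to $E(k)^n\cong R^n$, with $n\ge1$ because $M\neq0$.

**Step 2: $M\otimes_RN$ is free, where $N=\operatorname{Hom}_R(M,R)$.** This turns information about $\operatorname{Hom}$ into information about a tensor product, which surjections respect. Since $R\cong E(k)$, $\operatorname{Hom}_R(-,R)$ is Matlis duality. So $\operatorname{Hom}_R(N,R)\cong M$ and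
$$\operatorname{Hom}_R(M\otimes_RN,R)\cong\operatorname{Hom}_R(M,\operatorname{Hom}_R(N,R))\cong\operatorname{Hom}_R(M,M)\cong R^n.$$
Dualizing once more, $M\otimes_RN\cong R^n$.

**Step 3: $R$ is a direct summand of $N$.** Choose a surjection $R^m\to M$ and tensor with $N$. This gives surjections $N^m\to M\otimes_RN\cong R^n\to R$. The images of the $m$ components $N\to R$ are ideals with sum $R$. As $R$ is local, one of them is $R$, so some component $N\to R$ is surjective, and it splits. Write $N\cong R\oplus N'$.

**Step 4: conclusion.** We get $R^n\cong M\otimes_RN\cong M\oplus(M\otimes_RN')$. So $M$ is a direct summand of a free module, hence free over the local ring $R$. $\square$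

## Two examples: $\operatorname{Hom}_R(R,\omega)$ and the cone $xy=z^2$

The algebra structure is essential. If $R$ is Cohen–Macaulay and not Gorenstein, with canonical module $\omega$, then $\operatorname{Hom}_R(R,\omega)=\omega$ has finite injective dimension. So $\operatorname{Hom}_R(M,M)$ cannot be replaced by $\operatorname{Hom}_R(M,N)$ in Theorem A. The ring of Example 1, with $\omega=E$, is such a ring.

The depth hypothesis in Proposition D(2) cannot simply be dropped. Let $R=k[[x,y,z]]/(xy-z^2)$ and $M=(x,z)$. We check that $\operatorname{Hom}_R(M,M)\cong R$, which has injective dimension $2$, while $M$ is not free, and even $\operatorname{projdim}_RM=\infty$.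

Put $S=k[[s,t]]$, and split it as $S=S_{\mathrm{even}}\oplus S_{\mathrm{odd}}$ according to the parity of the degrees of the monomials. Since $z^2-xy$ is monic in $z$ and has all its lower coefficients in the maximal ideal of $k[[x,y]]$, each element of $R$ is uniquely $a+bz$ with $a,b\in k[[x,y]]$. The map $x\mapsto s^2$, $y\mapsto t^2$, $z\mapsto st$ sends it to $a(s^2,t^2)+st\,b(s^2,t^2)$. The first term collects monomials with both exponents even and the second those with both exponents odd. So this identifies $R$ with $S_{\mathrm{even}}$.

The ring $R$ is Gorenstein, being a regular ring modulo a regular element. It has dimension $2$, so $\operatorname{injdim}_RR=2$ by (F2). It is a domain, and it is normal: if $q\in\operatorname{Frac}(R)$ is integral over $R$, then $q\in S$ since $S$ is normal. Write $q=q_0+q_1$ with even and odd parts, and $aq=b$ with $a,b\in R$, $a\neq0$. Comparing odd parts gives $aq_1=0$, so $q_1=0$ and $q\in R$.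

The ideal $M=(x,z)$ is a height-one prime, as $R/M\cong k[[y]]$. An endomorphism of the nonzero ideal $M$ in the domain $R$ is multiplication by some $q\in\operatorname{Frac}(R)$ with $qM\subseteq M$. By the determinant trick $q$ is integral over $R$, so $q\in R$. Hence $\operatorname{Hom}_R(M,M)=R$.

Since $xy-z^2$ lies in the square of the maximal ideal of $k[[x,y,z]]$, the elements $x,z$ are linearly independent in $\mathfrak m/\mathfrak m^2$, and $\mathfrak mM\subseteq\mathfrak m^2$. So $\mu_R(M)=2$. As $M$ has rank $1$, it would be principal if it were free. So $M$ is not free.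

Finally, a monomial $s^at^b$ of odd degree has $a$ odd or $b$ odd, so $S_{\mathrm{odd}}=sR+tR$. Hence $M=s^2R+stR=s\,S_{\mathrm{odd}}\cong S_{\mathrm{odd}}$ as $R$-modules. The sequence $x=s^2$, $y=t^2$ is regular on $S=R\oplus S_{\mathrm{odd}}$, hence on the nonzero summand $S_{\mathrm{odd}}$. So $\operatorname{depth}_RM=2=\operatorname{depth}R$. If $\operatorname{projdim}_RM$ were finite, the Auslander–Buchsbaum formula would give $\operatorname{projdim}_RM=0$, and $M$ would be free. Hence $\operatorname{projdim}_RM=\infty$, although $\operatorname{Hom}_R(M,M)\cong R$ has projective dimension $0$, in accordance with Proposition D(1).
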